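\title{Maximal cofinitary groups are oligomorphic}

\begin{abstract}
A group of permutations of $\omega$ is cofinitary if each of its nonidentity elements has only finitely many fixed points. We prove in $\mathsf{ZFC}$ that a maximal cofinitary group has only finitely many orbits on $k$-tuples for every $k\ge 1$, which gives a negative answer to a question of Mejak and Schrittesser. More precisely, if a cofinitary group $G$ has infinitely many orbits on $k$-tuples for some $k$, or has fewer than $\mathfrak b$ elements, then $G$ extends to a cofinitary group that is the free product of $G$ with a free group of rank $2^{\aleph_0}$. It follows that in a maximal cofinitary group the pointwise stabilizer of a finite set has finitely many orbits, and that the centralizer of the group is finite.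
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $\omega=\{0,1,2,\dots\}$ and let $S_\infty$ be the group of all permutations of $\omega$, with identity element $\mathrm{id}$. A subgroup $G\le S_\infty$ is \emph{cofinitary} if every $g\in G\setminus\{\mathrm{id}\}$ has only finitely many fixed points. Equivalently, two distinct elements $g,g'$ of $G$ agree at only finitely many points, since these are the fixed points of $g^{-1}g'$. A cofinitary group is \emph{maximal}, or an \emph{mcg}, if it is not strictly contained in another cofinitary subgroup of $S_\infty$. The union of a chain of cofinitary groups is cofinitary, so by Zorn's lemma every cofinitary group is contained in an mcg. This argument says nothing about how an mcg acts on $\omega$.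

For $k\ge1$ let $(\omega)^k$ be the set of $k$-tuples of pairwise distinct elements of $\omega$. A group $H\le S_\infty$ acts on $(\omega)^k$ by $g\cdot(a_1,\dots,a_k)=(g(a_1),\dots,g(a_k))$, and the orbits of this action are the \emph{$k$-orbits} of $H$. The $1$-orbits are the usual orbits. The number of $k$-orbits counts the configurations of $k$ points that $H$ keeps apart. It does not decrease as $k$ grows, because dropping the last coordinate maps the $(k+1)$-orbits onto the $k$-orbits. We call $H$ \emph{oligomorphic} if it has finitely many $k$-orbits for every $k\ge1$.

By a theorem of Kastermans, every mcg has only finitely many orbits. For cofinitary groups in general this puts no bound on the number of $k$-orbits. In the next example, and in later ones, the underlying countably infinite set is identified with $\omega$ by some bijection.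

\begin{example}\label{ex:classical}
The translations $x\mapsto x+n$ of $\mathbb Z$ with $n\ne0$ have no fixed points. The group of translations has one orbit and infinitely many $2$-orbits, since it preserves the difference $b-a$ of a pair $(a,b)$. A nonidentity map $x\mapsto \alpha x+\beta$ on $\mathbb Q$, with $\alpha\ne0$, has at most one fixed point. The group of these maps has one $2$-orbit, since $x\mapsto (b-a)x+a$ sends $(0,1)$ to $(a,b)$, and infinitely many $3$-orbits, since it preserves the ratio $(c-a)/(b-a)$ of a triple $(a,b,c)$.
\end{example}

The question that we answer comes from the paper of Mejak and Schrittesser \cite{MS}.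

\begin{quote}
\emph{Can there be an mcg with infinitely many $k$-orbits for some $k>1$? That is, is the existence of such a group consistent with $\mathsf{ZFC}$?}
\end{quote}

There are reasons to expect that the answer is yes. Being cofinitary restricts stabilizers, as the pointwise stabilizer of an infinite set must be trivial, while being oligomorphic requires the stabilizer of every finite set to have only finitely many orbits (Lemma~\ref{lem:stab}). Moreover, when $G$ has infinitely many orbits there is visible room for a new permutation: it can keep sending points into orbits not used so far, from which no element of $G$ brings them back. When $G$ is transitive this room seems to be gone. The answer is nevertheless no. We work in $\mathsf{ZFC}$ throughout.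

\begin{theorem}\label{thm:main}
Let $G\le S_\infty$ be a cofinitary group with infinitely many $k$-orbits for some $k\ge1$. Then there is $h\in S_\infty\setminus G$ such that $\langle G,h\rangle$ is cofinitary. Hence every mcg has only finitely many $k$-orbits for every $k\ge1$.
\end{theorem}

Since this is a theorem of $\mathsf{ZFC}$, it is not consistent with $\mathsf{ZFC}$ that an mcg has infinitely many $k$-orbits for some $k>1$. The case $k=1$ is Kastermans' theorem, which the proof does not use.

The proof passes through a property that measures the room left for a new permutation. Here and below, ``almost all'' means ``all but finitely many''.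

\begin{definition}\label{def:floor}
A \emph{floor} for $H\le S_\infty$ is a finite-to-one function $f\colon D\to\omega$ on an infinite set $D\subseteq\omega$ such that for every $g\in H$,
\[
g(v)\ge f(v)\quad\text{for almost all }v\in D .
\]
\end{definition}

That $f$ is finite-to-one means that $\{v\in D: f(v)\le n\}$ is finite for every $n$, so that $f$ tends to infinity along $D$. Every permutation $g$ tends to infinity along $D$; a floor is a single rate that every element of $H$ eventually keeps up with.

We recall two standard notions. The group $S_\infty$ carries the topology of pointwise convergence, in which it is a topological group. The closure $\overline H$ of a subgroup $H$ is the subgroup of those $g\in S_\infty$ that agree on each finite set with some element of $H$, and $H$ is \emph{closed} if $H=\overline H$. For $\varphi,\psi\colon\omega\to\omega$ write $\varphi\le^*\psi$ if $\varphi(n)\le\psi(n)$ for almost all $n$. The \emph{bounding number} $\mathfrak b$ is the least size of a family of functions $\omega\to\omega$ that has no upper bound with respect to $\le^*$. It is uncountable, because $\psi(n)=\max_{i\le n}\varphi_i(n)$ bounds a countable family $\{\varphi_i:i\in\omega\}$.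

\begin{theorem}\label{thm:floor}
Let $H,G\le S_\infty$.
\begin{enumerate}
\item[(a)] If $H$ is not oligomorphic, then $H$ has a floor. If $H$ is closed, the converse also holds: $H$ has a floor if and only if $H$ is not oligomorphic.
\item[(b)] If $|H|<\mathfrak b$, then $H$ has a floor.
\item[(c)] If $G$ is cofinitary and has a floor, then there are $h_z\in S_\infty$ $(z\in2^\omega)$ such that $\langle G,\{h_z:z\in2^\omega\}\rangle$ is cofinitary and is the free product of $G$ with the free group freely generated by $\{h_z:z\in2^\omega\}$, which has rank $2^{\aleph_0}$.
\end{enumerate}
\end{theorem}

Thus a cofinitary group that is not oligomorphic has a cofinitary extension by a free factor of rank $2^{\aleph_0}$. For $H\le S_\infty$ and a finite set $A\subset\omega$ let $H_A$ be the pointwise stabilizer of $A$ in $H$, so that $H_\emptyset=H$.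

\begin{corollary}\label{cor:mcg}
Let $G$ be an mcg.
\begin{enumerate}
\item[(a)] $G$ has no floor; in particular $|G|\ge\mathfrak b$.
\item[(b)] For every finite $A\subset\omega$, the stabilizer $G_A$ has only finitely many orbits on $\omega$; in particular $G_A$ is infinite and fixes only finitely many points.
\item[(c)] The centralizer of $G$ in $S_\infty$, and hence the center of $G$, is finite.
\end{enumerate}
\end{corollary}

Section~\ref{sec:idea} shows the method on two small groups. Sections~\ref{sec:newest} and~\ref{sec:tree} prove Theorem~\ref{thm:floor}(c), Section~\ref{sec:floors} proves parts (a) and (b), and Section~\ref{sec:mcg} deduces Theorem~\ref{thm:main} and Corollary~\ref{cor:mcg}. Permutations are composed from right to left and are identified with their graphs, so that $h$ is the set of pairs $(x,h(x))$.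

\section{The idea in two examples}\label{sec:idea}

Let $G$ be cofinitary. We want a permutation $h$ such that every product of elements of $G$ and letters $h^{\pm1}$ that does not collapse for formal reasons has finitely many fixed points. We build $h$ in stages $s=0,1,2,\dots$, adding at each stage one pair $(x,h(x))$, which we call an \emph{arrow} from $x$ to $h(x)$. To make $h$ a bijection, one endpoint $u_s$ of the new arrow is forced on us: at even stages it is the first point not yet in the domain, and at odd stages the first point not yet in the range. The other endpoint $v_s$ is ours to choose. Let $F_s$ be the finite set that consists of $u_s$ and the endpoints of all earlier arrows. If $v_s\notin F_s$ for all $s$, then $h$ is a permutation. The principle is to choose $v_s$ so that elements of $G$ do not carry it into $F_s$.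

\begin{example}\label{ex:Z}
Let $G=\{\tau^n:n\in\mathbb Z\}$, where $\tau(x)=x+1$ on $\mathbb Z$. Choose $v_s$ at distance greater than $s$ from every point of $F_s$. If $x$ is a fixed point of $\tau^ah$, then $h(x)=x-a$, so the arrow from $x$ joins two points at distance $|a|$. If it was added at stage $s$, its endpoints are $v_s$ and $u_s\in F_s$, so $s<|a|$. Hence $\tau^ah$ has at most $|a|$ fixed points; in particular $h\ne\tau^{-a}$ for every $a$, so $h\notin G$.

Now let $w=\tau^ah^{-1}\tau^bh$ with $a,b\ne0$. The equation $w(x)=x$ says that $h(x-a)=h(x)+b$, so a fixed point $x$ gives a closed walk along two arrows and two translations: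
\[
\begin{array}{ccc}
x & \xrightarrow{\ \ h\ \ } & h(x)\\[2pt]
{\scriptstyle +a}\,\big\uparrow & & \big\downarrow\,{\scriptstyle +b}\\[2pt]
x-a & \xrightarrow{\ \ h\ \ } & h(x)+b
\end{array}
\]
The two arrows are distinct because $a\ne0$. Let $s$ be the later of the two stages at which they were added. Both endpoints of the older arrow lie in $F_s$, and $v_s$ is at distance $|a|$ or $|b|$ from one of them. So $s<\max(|a|,|b|)$. The arrow from $x$ was therefore added at a stage below $\max(|a|,|b|)$, and $w$ has at most $\max(|a|,|b|)$ fixed points.
\end{example}

Here $G$ is transitive, so every $v$ is carried into $F_s$ by some element of $G$. This did no harm: a given word mentions only finitely many elements of $G$, and we may lose finitely many stages for each of them. At stage $s$ we guarded only against the translations $\tau^n$ with $|n|\le s$. This uses a listing of $G$ in type $\omega$, which is not available for an uncountable group.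

\begin{example}\label{ex:2adic}
Let $G=\mathbb Z_2$, the additive group of $2$-adic integers, act by translation on each \emph{level} $\mathbb Z/2^n\mathbb Z$ of the disjoint union $\bigsqcup_{n\ge 1}\mathbb Z/2^n\mathbb Z$. An element $g\ne0$ fixes a point of level $n$ only if $2^n$ divides $g$, which holds for finitely many $n$. So $G$ acts as a cofinitary group of size $2^{\aleph_0}$, and its orbits are the levels. Choose $v_s$ in a level that contains no point of $F_s$; then $g(v_s)\notin F_s$ for all $g\in G$ at once. Let $w=g_2h^{-1}g_1h$ with $g_1,g_2\ne0$ and let $w(x)=x$. The walk uses the arrow from $x$ to $h(x)$ and the arrow from $g_2^{-1}(x)$ to $g_1(h(x))$. If these were distinct, an element of $G$ would carry the point $v_s$ of the newer arrow to an endpoint of the older one, which lies in $F_s$. So they coincide and $g_2(x)=x$, which happens for finitely many $x$ because $G$ is cofinitary.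
\end{example}

Both choices achieve the same thing: \emph{for every $g\in G$, $g(v_s)\notin F_s$ for almost all $s$.} The first example does it with a countable list, the second with fresh orbits. A group $G$ that is not oligomorphic allows the two to be combined. Some stabilizer $G_A$ of a finite set has infinitely many orbits, and $G_A$ has only countably many left cosets in $G$. One lists the cosets in place of the elements, and guards against a whole coset at once by taking $v_s$ in a suitable $G_A$-orbit. Example~\ref{ex:Z} is the case $A=\{0\}$, where each coset has one element, and Example~\ref{ex:2adic} is the case $A=\emptyset$, where there is one coset.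

A floor separates this group-theoretic part from the construction. If $f\colon D\to\omega$ is a floor for $G$ and we pick distinct points $v_s\in D$ with $f(v_s)>\max F_s$, then $g(v_s)\ge f(v_s)>\max F_s$ for almost all $s$, whatever the sets $F_s$ turn out to be.

\section{The newest point on a closed walk}\label{sec:newest}

This section carries out the argument of the examples for arbitrary words and for many new generators at once.

Let $G\le S_\infty$, let $Z$ be a nonempty set, and let $\Gamma=G*\mathbb F_Z$ be the free product of $G$ with the free group $\mathbb F_Z$ on letters $t_z$ $(z\in Z)$. We use two facts about $\Gamma$. It is generated by $G$ and the letters $t_z$. And for any permutations $h_z\in S_\infty$ $(z\in Z)$ there is a unique homomorphism $\pi\colon\Gamma\to S_\infty$ that is the inclusion on $G$ and sends $t_z$ to $h_z$; its image is $\langle G,\{h_z:z\in Z\}\rangle$. To say that this image is the free product of $G$ with the free group freely generated by the $h_z$ is to say that $\pi$ is injective.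

Conjugate permutations have the same number of fixed points, so it is enough to study one convenient word in each conjugacy class of $\Gamma$. Consider words
\begin{equation}\label{eq:word}
W=g_mt_{z_m}^{\varepsilon_m}\,g_{m-1}t_{z_{m-1}}^{\varepsilon_{m-1}}\cdots g_1t_{z_1}^{\varepsilon_1},\qquad m\ge1,\ g_i\in G,\ z_i\in Z,\ \varepsilon_i\in\{1,-1\},
\end{equation}
with indices read modulo $m$. If $W$ is written around a circle, then $g_i$ stands between $t_{z_{i+1}}^{\varepsilon_{i+1}}$ and $t_{z_i}^{\varepsilon_i}$. We call $W$ \emph{cyclically reduced} if no cancellation is possible around the circle, that is, if $g_i=\mathrm{id}$ and $z_{i+1}=z_i$ together imply $\varepsilon_{i+1}=\varepsilon_i$. Every word with $m=1$ is cyclically reduced, as then $\varepsilon_{i+1}$ is $\varepsilon_i$.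

\begin{lemma}\label{lem:reduce}
Every element of $\Gamma$ is conjugate in $\Gamma$ to an element of $G$ or to a cyclically reduced word.
\end{lemma}

\begin{proof}
An element of $\Gamma$ lies in $G$ or has the form $Wg_0$ with $W$ as in \eqref{eq:word} and $g_0\in G$. The latter is conjugate to $g_0W$, which has the form \eqref{eq:word} with $g_0g_m$ in place of $g_m$. Suppose that the element is not conjugate to an element of $G$, and among the words \eqref{eq:word} conjugate to it choose $W$ with $m$ minimal. Suppose that $g_i=\mathrm{id}$, $z_{i+1}=z_i$ and $\varepsilon_{i+1}=-\varepsilon_i$ for some $i$. Then $m\ge2$. Moving the block $g_1t_{z_1}^{\varepsilon_1}$ from the right end to the left end is a conjugation that shifts the indices cyclically, so we may assume that $i=1$. Then $t_{z_2}^{\varepsilon_2}g_1t_{z_1}^{\varepsilon_1}$ is trivial. If $m=2$, then $W=g_2\in G$, contrary to assumption. If $m\ge3$, then $W=g_mt_{z_m}^{\varepsilon_m}\cdots g_3t_{z_3}^{\varepsilon_3}g_2$ is conjugate to $(g_2g_m)t_{z_m}^{\varepsilon_m}\cdots g_3t_{z_3}^{\varepsilon_3}$, a word \eqref{eq:word} with $m-2$ letters $t^{\pm1}$, contrary to minimality.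
\end{proof}

We now isolate what the argument needs from the construction. Let $(u_s)_{s\in\omega}$ and $(v_s)_{s\in\omega}$ be sequences in $\omega$. For each $s$ let the \emph{arrow} $e_s=(p_s,q_s)$ be one of the pairs $(u_s,v_s)$ and $(v_s,u_s)$, and put
\[
F_s=\{u_t,v_t:t<s\}\cup\{u_s\}.
\]
Each new generator will be made of some of these arrows.

\begin{proposition}\label{prop:newest}
Let $G\le S_\infty$ be cofinitary. For $z\in Z$ let $S_z\subseteq\omega$ be such that $h_z=\{e_s:s\in S_z\}$ is a permutation of $\omega$. Assume:
\begin{enumerate}
\item[(N)] $v_s\notin F_s$ for all $s$;
\item[(E)] for every $g\in G$, $g(v_s)\notin F_s$ for almost all $s$;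
\item[(D)] $S_z\cap S_{z'}$ is finite whenever $z\ne z'$.
\end{enumerate}
Then $\pi(W)$ has only finitely many fixed points for every cyclically reduced word $W$. Consequently $\pi$ is injective, its image is cofinitary, and $h_z\notin G$ for all $z\in Z$.
\end{proposition}

\begin{proof}
By (N), $u_s\ne v_s$, and $v_s$ is not an endpoint of $e_t$ for any $t<s$. Hence the points $v_s$ are pairwise distinct and so are the arrows $e_s$. By the definition of $F_s$,
\begin{equation}\label{eq:old}
\text{both endpoints of }e_t\text{ lie in }F_s\cup\{v_s\}\text{ whenever }t\le s .
\end{equation}
A nonidentity $g\in G$ fixes only finitely many of the distinct points $v_s$, so (E) improves to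
\begin{equation}\label{eq:escape}
g(v_s)\notin F_s\cup\{v_s\}\ \text{ for almost all }s,\qquad\text{for every }g\in G\setminus\{\mathrm{id}\}.
\end{equation}

\emph{The walk of a fixed point.} Let $W$ as in \eqref{eq:word} be cyclically reduced and let $x$ be a fixed point of $w=\pi(W)$. Apply the letters one at a time: put $x_0=x$ and
\[
y_i=h_{z_i}^{\varepsilon_i}(x_{i-1}),\qquad x_i=g_i(y_i)\qquad(1\le i\le m).
\]
Then $x_m=w(x)=x_0$, so the indices of $x_i$ and $y_i$ may be read modulo $m$ as well. We call the passage from $x_{i-1}$ to $y_i$ \emph{step $i$}. It runs along an arrow of $h_{z_i}$, forward if $\varepsilon_i=1$ and backward if $\varepsilon_i=-1$: there is a unique $s_i(x)\in S_{z_i}$ such that, with $s=s_i(x)$,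
\[
(x_{i-1},y_i)=(p_s,q_s)\ \text{ if }\varepsilon_i=1,\qquad (x_{i-1},y_i)=(q_s,p_s)\ \text{ if }\varepsilon_i=-1 .
\]
The number $s_i(x)$ and the sign $\varepsilon_i$ determine $x_{i-1}$, and $x_{i-1}$ determines $x$, being its image under a permutation that depends only on $W$ and $i$. So each map $x\mapsto s_i(x)$ is injective on the fixed points of $w$.

\emph{Discarding early stages.} By \eqref{eq:escape} and (D) there is $N$ such that for all $s\ge N$:
\begin{enumerate}
\item[(i)] $g(v_s)\notin F_s\cup\{v_s\}$ for every $g\in\{g_1^{\pm1},\dots,g_m^{\pm1}\}\setminus\{\mathrm{id}\}$;
\item[(ii)] if $s\in S_{z_i}\cap S_{z_j}$, then $z_i=z_j$.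
\end{enumerate}
By injectivity, at most $mN$ fixed points $x$ have $s_i(x)<N$ for some $i$. We show that there are no others. Suppose that $x$ is a fixed point with $s_i:=s_i(x)\ge N$ for all $i$, and choose $i$ such that $s:=s_i$ is the largest of $s_1,\dots,s_m$. Then $\{x_{i-1},y_i\}=\{u_s,v_s\}$, and $v_s$ is the newest point on the walk. We follow the walk away from $e_s$ at the endpoint $v_s$, forward or backward according to where $v_s$ lies.

\emph{Case 1: $y_i=v_s$ and $x_{i-1}=u_s$.} The point $x_i=g_i(v_s)$ is an endpoint of $e_{s_{i+1}}$, and $s_{i+1}\le s$, so $g_i(v_s)\in F_s\cup\{v_s\}$ by \eqref{eq:old}. By (i), $g_i=\mathrm{id}$, and so $x_i=v_s$. As $v_s$ is an endpoint of no earlier arrow, $s_{i+1}=s$. Then $s\in S_{z_i}\cap S_{z_{i+1}}$, so $z_{i+1}=z_i$ by (ii), and $\varepsilon_{i+1}=\varepsilon_i$ because $W$ is cyclically reduced. Steps $i$ and $i+1$ therefore run along the same arrow in the same direction, and their starting points $x_{i-1}$ and $x_i$ coincide. But $x_{i-1}=u_s\ne v_s=x_i$.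

\emph{Case 2: $x_{i-1}=v_s$ and $y_i=u_s$.} The point $y_{i-1}=g_{i-1}^{-1}(v_s)$ is an endpoint of $e_{s_{i-1}}$, and $s_{i-1}\le s$, so $g_{i-1}^{-1}(v_s)\in F_s\cup\{v_s\}$ by \eqref{eq:old}. By (i), $g_{i-1}=\mathrm{id}$, and so $y_{i-1}=v_s$. As $v_s$ is an endpoint of no earlier arrow, $s_{i-1}=s$. Then $z_{i-1}=z_i$ by (ii), and $\varepsilon_i=\varepsilon_{i-1}$ because $W$ is cyclically reduced. Steps $i-1$ and $i$ run along the same arrow in the same direction, and their final points $y_{i-1}$ and $y_i$ coincide. But $y_{i-1}=v_s\ne u_s=y_i$.

Both cases are impossible, so $w$ has at most $mN$ fixed points.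

\emph{Consequences.} Let $\gamma\in\Gamma$ be nontrivial. By Lemma~\ref{lem:reduce}, $\gamma$ is conjugate to a nonidentity element of $G$ or to a cyclically reduced word. In both cases $\pi(\gamma)$ is conjugate to a permutation with finitely many fixed points, so it has finitely many fixed points itself and is not the identity. Thus $\pi$ is injective and its image is cofinitary. If $h_z\in G$, then with $g=h_z^{-1}$ the word $gt_z$ is cyclically reduced and $\pi(gt_z)=\mathrm{id}$ fixes every point, which we have just excluded.
\end{proof}

\begin{remark}\label{rem:hyp}
Each hypothesis blocks a specific way of producing fixed points. If $e_s=(u_s,v_s)$ and $g(v_s)=u_s$ for infinitely many $s\in S_z$, then $gh_z$ fixes infinitely many points $u_s$; this is why $u_s$ belongs to $F_s$ in (E). The permutation $h_z^{-1}h_{z'}$ fixes $p_s$ for every $s\in S_z\cap S_{z'}$, so (D) cannot be dropped. That $G$ is cofinitary is used in \eqref{eq:escape}, to prevent a nontrivial $g_i$ from fixing $v_s$ and sending the walk back along $e_s$, and once more for the elements of $\Gamma$ conjugate into $G$. That $W$ is cyclically reduced prevents the same reversal when $g_i=\mathrm{id}$, as in the word $t_z^{-1}t_z$.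
\end{remark}

\section{From a floor to continuum many generators}\label{sec:tree}

We prove Theorem~\ref{thm:floor}(c) by applying Proposition~\ref{prop:newest} with $Z=2^\omega$. For a single new generator the back-and-forth construction of Section~\ref{sec:idea} would suffice. The difficulty now is that $2^{\aleph_0}$ permutations must be assembled from countably many arrows, any two of them sharing only finitely many. The binary tree provides this pattern, since it has countably many nodes and two distinct branches share only finitely many of them. So we attach one arrow to each node and run the back-and-forth construction along every branch. The set $F_s$ collects the points used at all earlier nodes, not only at those below the current one, because a word may mix generators from different branches.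

\begin{proof}[Proof of Theorem~\ref{thm:floor}(c)]
Let $f\colon D\to\omega$ be a floor for $G$. List the nonempty finite binary strings as $\sigma_0,\sigma_1,\dots$ in order of nondecreasing length. Write $|\sigma|$ for the length of $\sigma$ and $\sigma^-$ for $\sigma$ with its last entry removed; then $\sigma_s^-$ is empty or occurs in the list before $\sigma_s$. We define finite partial injections $h_\sigma$, starting with $h_\emptyset=\emptyset$. At stage $s$:
\begin{itemize}
\item let $u_s$ be the least element of $\omega\setminus\operatorname{dom}h_{\sigma_s^-}$ if $|\sigma_s|$ is odd, and the least element of $\omega\setminus\operatorname{ran}h_{\sigma_s^-}$ if $|\sigma_s|$ is even;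
\item with $F_s=\{u_t,v_t:t<s\}\cup\{u_s\}$, choose $v_s\in D\setminus F_s$ with $f(v_s)>\max F_s$, which is possible because $D$ is infinite and $f$ is finite-to-one;
\item let $e_s=(u_s,v_s)$ if $|\sigma_s|$ is odd and $e_s=(v_s,u_s)$ if $|\sigma_s|$ is even, and put $h_{\sigma_s}=h_{\sigma_s^-}\cup\{e_s\}$.
\end{itemize}
The domain and the range of $h_{\sigma_s^-}$ are contained in $F_s$, so $v_s$ lies in neither. Together with the choice of $u_s$ this shows that the first coordinate of $e_s$ is new to the domain and the second is new to the range. Hence $h_{\sigma_s}$ is again a partial injection.

For $z\in2^\omega$ let $h_z=\bigcup_nh_{z\restriction n}$, an increasing union of partial injections. Along $z$, the least point missing from the domain is added at every odd length and the least point missing from the range at every even length, so $h_z\in S_\infty$. Moreover $h_z=\{e_s:s\in S_z\}$, where $S_z$ is the set of $s$ such that $\sigma_s$ is an initial segment of $z$.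

Condition (N) holds by construction, and it makes the points $v_s\in D$ pairwise distinct. Hence for each $g\in G$ we have $g(v_s)\ge f(v_s)>\max F_s$ for almost all $s$, which is (E). If $z\neq z'$, only finitely many strings are initial segments of both, which is (D). Proposition~\ref{prop:newest} shows that $\pi\colon G*\mathbb F_{2^\omega}\to S_\infty$ is injective with cofinitary image, and that no $h_z$ lies in $G$.
\end{proof}

\section{Which groups have a floor}\label{sec:floors}

Orbits on tuples enter the proof only through orbits of stabilizers on points.

\begin{lemma}\label{lem:stab}
A group $H\le S_\infty$ is oligomorphic if and only if $H_A$ has finitely many orbits on $\omega$ for every finite $A\subset\omega$.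
\end{lemma}

\begin{proof}
Let the tuple $\bar a$ enumerate a finite set $A$ without repetition, and let $v,v'\in\omega\setminus A$. An element of $H$ maps $(\bar a,v)$ to $(\bar a,v')$ exactly when it lies in $H_A$ and maps $v$ to $v'$. Hence
\begin{equation}\label{eq:fiber}
(\bar a,v)\text{ and }(\bar a,v')\text{ lie in the same }(|A|+1)\text{-orbit}\iff v'\in H_Av .
\end{equation}
If $H$ is oligomorphic, \eqref{eq:fiber} shows that $H_A$ has finitely many orbits on $\omega\setminus A$, and the points of $A$ add $|A|$ more.

Suppose that $H$ is not oligomorphic, and let $k$ be minimal such that $H$ has infinitely many $k$-orbits. If $k=1$, then $A=\emptyset$ is a finite set whose stabilizer has infinitely many orbits. Let $k>1$. Dropping the last coordinate maps $k$-orbits to $(k-1)$-orbits, of which there are finitely many, so infinitely many $k$-orbits lie over a single $(k-1)$-orbit $H\bar a$. Each of them contains a tuple $(g\bar a,v)$ with $g\in H$, hence also the tuple $(\bar a,g^{-1}(v))$. By \eqref{eq:fiber}, $H_A$ has infinitely many orbits, where $A$ is the set of entries of $\bar a$.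
\end{proof}

\begin{proposition}\label{prop:nonoligo}
If $H\le S_\infty$ is not oligomorphic, then $H$ has a floor.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:stab} fix a finite set $A$ such that $H_A$ has infinitely many orbits. Two elements $g,g'\in H$ lie in the same left coset of $H_A$ if and only if $g^{-1}g'\in H_A$, that is, if and only if they agree on $A$. There are countably many maps $A\to\omega$, so there are countably many cosets. List them, with repetitions if necessary, as $\gamma_iH_A$ $(i\in\omega)$. The position of $g(v)$ is then controlled by two pieces of countable data, the coset of $g$ and the orbit of $v$: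
\begin{equation}\label{eq:coset}
g\in\gamma_iH_A\ \Longrightarrow\ g(v)\in\gamma_i[H_Av]\ \text{ for all }v\in\omega .
\end{equation}

We choose points $d_0,d_1,\dots$ recursively. At step $n$, exclude the $H_A$-orbits of $d_0,\dots,d_{n-1}$ and of the points $\gamma_i^{-1}(x)$ for $i\le n$ and $x<n$. These are finitely many orbits, so we can take $d_n$ in none of them. The points $d_n$ are distinct, and $\gamma_i[H_Ad_n]$ contains no $x<n$ when $i\le n$. Let $D=\{d_n:n\in\omega\}$ and $f(d_n)=n$, an injective function. If $g\in H$ lies in $\gamma_iH_A$, then $g(d_n)\ge n=f(d_n)$ for all $n\ge i$ by \eqref{eq:coset}.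
\end{proof}

For small groups we need a common lower bound on the elements $g$, while $\mathfrak b$ concerns upper bounds. A lower bound on $g$ is an upper bound on $g^{-1}$, and this suggests the functions to bound.

\begin{proof}[Proof of Theorem~\ref{thm:floor}(b)]
For $g\in H$ let $\psi_g(n)=\max\{g^{-1}(0),\dots,g^{-1}(n)\}$, so that $j>\psi_g(n)$ implies $g(j)>n$. Since $|H|<\mathfrak b$, there is $\psi\colon\omega\to\omega$ with $\psi_g\le^*\psi$ for all $g\in H$. Replacing $\psi(n)$ by $n+\max_{l\le n}\psi(l)$, we may assume that $\psi$ is strictly increasing. The points $d_n=\psi(n)+1$ are then distinct. Let $D=\{d_n:n\in\omega\}$ and $f(d_n)=n$. For $g\in H$ and almost all $n$ we have $d_n>\psi(n)\ge\psi_g(n)$, and so $g(d_n)>n=f(d_n)$.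
\end{proof}

It remains to show that a closed oligomorphic group has no floor. Given a candidate $f\colon D\to\omega$, we must find one group element that falls below $f$ infinitely often. We build it as a limit of elements $\eta_n$, each committed on a finite set $A_n$. The freedom left at step $n$ is right multiplication by $H_{A_n}$, and oligomorphy says that this freedom is large: infinitely many points of $D$ lie in one $H_{A_n}$-orbit, so a point of $D$ with a large $f$-value can be given the image of a fixed one.

\begin{proposition}\label{prop:closed}
If $H\le S_\infty$ is closed and oligomorphic, then $H$ has no floor.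
\end{proposition}

\begin{proof}
Let $D\subseteq\omega$ be infinite and let $f\colon D\to\omega$ be finite-to-one. We construct finite sets $A_0\subseteq A_1\subseteq\cdots$, elements $\eta_n\in H$ and points $v_n\in D$. Let $A_0=\emptyset$ and $\eta_0=\mathrm{id}$. Given $A_n$ and $\eta_n$, the group $H_{A_n}$ has finitely many orbits by Lemma~\ref{lem:stab}, so some infinite set $D'\subseteq D\setminus A_n$ lies inside one $H_{A_n}$-orbit. Fix $d\in D'$ and put $c=\eta_n(d)$. As $f$ is finite-to-one, there is $v_n\in D'$ with $f(v_n)>c$. Take $\theta\in H_{A_n}$ with $\theta(v_n)=d$ and put $\eta_{n+1}=\eta_n\theta$. Then $\eta_{n+1}$ agrees with $\eta_n$ on $A_n$, and $\eta_{n+1}(v_n)=c<f(v_n)$. Let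
\[
A_{n+1}=A_n\cup\{v_n,\ n,\ \eta_{n+1}^{-1}(n)\}.
\]
The injections $\eta_n{\restriction}A_n$ form an increasing chain; let $g$ be their union. Its domain is $\omega$ since $n\in A_{n+1}$, and its range is $\omega$ since $\eta_{n+1}^{-1}(n)\in A_{n+1}$. So $g\in S_\infty$. Every finite set is contained in some $A_n$, on which $g$ agrees with $\eta_n\in H$, so $g\in\overline H=H$. The points $v_n\in A_{n+1}\setminus A_n$ are distinct and satisfy $g(v_n)=\eta_{n+1}(v_n)<f(v_n)$. Hence $f$ is not a floor for $H$.
\end{proof}

Propositions~\ref{prop:nonoligo} and~\ref{prop:closed} give Theorem~\ref{thm:floor}(a), and the proof of Theorem~\ref{thm:floor} is complete.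

\begin{remark}\label{rem:closure}
Proposition~\ref{prop:closed} fails for groups that are not closed. The group of permutations that move only finitely many points has a single $k$-orbit for every $k$, and $f(v)=v$ on $D=\omega$ is a floor for it. For arbitrary $H$, the groups $H$ and $\overline H$ have the same $k$-orbits, since an element of $\overline H$ agrees with an element of $H$ on the entries of any given tuple. So Theorem~\ref{thm:floor}(a) says that $H$ fails to be oligomorphic exactly when its closure $\overline H$ already has a floor.
\end{remark}

\section{Orbits, stabilizers and centralizers of an mcg}\label{sec:mcg}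

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The group $G$ is not oligomorphic, so it has a floor by Proposition~\ref{prop:nonoligo}. Let $h$ be any one of the permutations $h_z$ constructed in Section~\ref{sec:tree}. Then $h\notin G$, and $\langle G,h\rangle$ is cofinitary as a subgroup of the cofinitary group $\langle G,\{h_z:z\in2^\omega\}\rangle$. In particular $G$ is not maximal.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:mcg}]
(a) A cofinitary group with a floor has a proper cofinitary extension by Theorem~\ref{thm:floor}(c), so $G$ has no floor. Theorem~\ref{thm:floor}(b) gives $|G|\ge\mathfrak b$.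

(b) By Theorem~\ref{thm:main}, $G$ is oligomorphic, so $G_A$ has finitely many orbits by Lemma~\ref{lem:stab}. These cover $\omega$, so one of them is infinite, and hence $G_A$ is infinite. Each point fixed by $G_A$ is an orbit by itself, so there are finitely many such points.

(c) Let $a_1,\dots,a_r$ be representatives of the finitely many orbits of $G$, and let $c\in S_\infty$ commute with every element of $G$. Then $c(g(a_i))=g(c(a_i))$ for all $g\in G$, so $c$ is determined by the tuple $(c(a_1),\dots,c(a_r))$. If $g$ fixes $a_i$, the same identity reads $c(a_i)=g(c(a_i))$, so $c(a_i)$ is fixed by $G_{\{a_i\}}$. By (b) there are finitely many possible values for each $c(a_i)$, and so finitely many such $c$.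
\end{proof}

An mcg is infinite by (b) and has finite center by (c), so no mcg is abelian.

\begin{thebibliography}{9}

\bibitem{MS}
Severin Mejak and David Schrittesser,
\emph{Definability of maximal cofinitary groups},
arXiv:2212.05318 (2022).

\end{thebibliography}
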